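# A Hilbert function that licci monomial ideals cannot have

## Guessing "yes": complete intersections and plane monomial ideals

Throughout, $k$ is an arbitrary field and $R=k[x_1,\dots,x_N]$ with $N\ge 1$. Some ideals can be simplified, by a chain of moves called links, until they become complete intersections. These are the licci ideals. The question, from Jesse Keyton, "Homogeneous Liaison and the Sequentially Bounded Licci Property", arXiv:1908.00676 (2019), is this:

> If $I$ is a zero-dimensional homogeneously licci ideal, is there a licci monomial ideal with the same Hilbert function as $I$?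

The natural first guess is **yes**. For many purposes monomial ideals know everything about Hilbert functions, since every homogeneous ideal shares its Hilbert function with a monomial ideal. Moreover, the model complete intersections are the monomial ones $(x_1^{d_1},\dots,x_N^{d_N})$. Let us fix the words and then test the guess.

**Definition (links).** Let $I$, $J$ be proper ideals of $R$. They are *directly linked*, $I\sim J$, if there is a regular sequence $\mathbf f=f_1,\dots,f_g$ with $I=(\mathbf f):J$ and $J=(\mathbf f):I$. The *linkage class* of $J$ consists of all ideals reached from $J$ by finitely many direct links. An ideal in the linkage class of a complete intersection is *licci*. A homogeneous ideal is *homogeneously licci* if it can be linked to a complete intersection using only regular sequences of forms.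

For example, in $k[x,y]$ we have $(x^2,y^2):(x^2,xy,y^2)=(x^2,y^2):xy=(x,y)$ and $(x^2,y^2):(x,y)=(x^2,xy,y^2)$. So $(x,y)\sim (x,y)^2$, and $(x,y)^2$ is homogeneously licci.

**Definition (sizes).** An ideal $I$ is zero-dimensional if $R/I$ has Krull dimension $0$; in particular it is proper. Then put $\lambda(I)=\dim_kR/I$. For homogeneous $I$ put $H_I(t)=\sum_d\dim_k(R/I)_d\,t^d$. Write $[n]=1+t+\dots+t^{n-1}$, so that $(1-t)[n]=1-t^n$.

We use the following textbook facts.

* If $\mathbf f$ is a regular sequence of length $g$, then $R/(\mathbf f)$ is Cohen–Macaulay and unmixed of dimension $N-g$.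
* $N$ forms of positive degree whose only common zero over the algebraic closure is the origin form a regular sequence, in any order. If their degrees are $d_1,\dots,d_N$, the quotient has Hilbert series $[d_1]\cdots[d_N]$.
* If $\mathbf f$ has length $N$, then $S=R/(\mathbf f)$ is a finite product of local Artinian Gorenstein rings, so $S\cong\operatorname{Hom}_k(S,k)$ as $S$-modules. Also $(\mathbf f)/(\mathbf f)^2\cong S^N$.

The third fact has two consequences. For a finitely generated $S$-module $X$,
$$\operatorname{Hom}_S(X,S)\cong\operatorname{Hom}_S(X,\operatorname{Hom}_k(S,k))\cong\operatorname{Hom}_k(X,k),$$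
so $\operatorname{Hom}_S(-,S)$ is an exact duality that preserves $k$-dimension. For an ideal $\mathfrak a\subseteq S$ we have $0:\mathfrak a\cong\operatorname{Hom}_S(S/\mathfrak a,S)$, of dimension $\dim S-\dim\mathfrak a$. Applying this twice, $0:(0:\mathfrak a)$ has the dimension of $\mathfrak a$ and contains it, so
$$0:(0:\mathfrak a)=\mathfrak a .$$
This is the *double annihilator property*. In the language of links: if $(\mathbf f)\subsetneq K\ne R$ with $\mathbf f$ of length $N$, then $J=(\mathbf f):K$ is proper and $K\sim J$.

Linkage also preserves zero-dimensionality. Suppose $\mathbf f$ of length $g$ links $I$ and $J$, with $I$ zero-dimensional. If $j_1,\dots,j_s$ generate $J$, the map $r\mapsto(rj_1,\dots,rj_s)$ embeds $R/I=R/((\mathbf f):J)$ into $(R/(\mathbf f))^s$. So the associated primes of $R/I$ are among those of $R/(\mathbf f)$, all of dimension $N-g$. Hence $g=N$, and $J\supseteq(\mathbf f)$ is zero-dimensional.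

**First test: complete intersections.** If $I$ is generated by a regular sequence of $N$ forms of degrees $d_1,\dots,d_N$, then $(x_1^{d_1},\dots,x_N^{d_N})$ has the same Hilbert function and is licci. The guess is right.

To test more, we need a way to make licci ideals with controlled Hilbert function. Two links in a row do this.

**Lemma 1 (double links).** Let $K$ be a proper zero-dimensional ideal and $F_1,\dots,F_{N-1}\in K$. Let $F_1,\dots,F_{N-1},v$ be a regular sequence, and let $F_N\in K$ be such that $F_1,\dots,F_N$ is a regular sequence with $(F_1,\dots,F_N)\neq K$. Then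
$$K'=vK+(F_1,\dots,F_{N-1})$$
is linked to $K$ in two steps, homogeneously if $v$ and all $F_i$ are forms. If $K,v,F_i$ are homogeneous and $\deg v=\delta$, then
$$H_{K'}=H_{(F_1,\dots,F_{N-1},v)}+t^{\delta}H_K. \tag{1}$$

*Proof.* Write $F'=(F_1,\dots,F_{N-1})$ and $J=(F',F_N):K$. Since $(F',F_N)\subsetneq K$, the double annihilator property gives $J\neq R$ and $K\sim J$.

Both $v$ and $F_N$ are nonzerodivisors modulo $F'$, hence so is $vF_N$. As $(F',vF_N)\subseteq K\ne R$, the sequence $F_1,\dots,F_{N-1},vF_N$ is regular. It lies in $K'$, and $K'\subseteq K$ is proper. For $r\in R$, since $F'$ lies in $(F',vF_N)$, we have $rK'\subseteq(F',vF_N)$ if and only if $rvK\subseteq(F',vF_N)$. Also $(F',vF_N):v=(F',F_N)$, because $v$ is a nonzerodivisor modulo $F'$. Therefore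
$$(F',vF_N):K'=\bigl((F',vF_N):v\bigr):K=(F',F_N):K=J .$$
By the double annihilator property $(F',vF_N):J=K'$, so $K'\sim J\sim K$.

For (1), consider $R\to R/K'$, $r\mapsto vr$. Its cokernel is $R/(K'+(v))=R/(F',v)$. Its kernel contains $K$. If $vr=va+f$ with $a\in K$, $f\in F'$, then $v(r-a)\in F'$, so $r-a\in F'\subseteq K$ and $r\in K$. So $0\to (R/K)(-\delta)\to R/K'\to R/(F',v)\to0$ is exact. $\square$

**Second test: one double link from a point, $N=3$.** Let $K=(x,y,z)$ and let $F_1,F_2,v$ be forms of positive degrees $d_1,d_2,\delta$ for which Lemma 1 applies. Then $H_{K'}=[d_1][d_2][\delta]+t^\delta$. The monomial ideal $z^\delta(x,y,z)+(x^{d_1},y^{d_2})$ is also a double link of $(x,y,z)$, with $F_3=z^2$, and has the same Hilbert function. The guess is right again. For $d_1=d_2=2$, $\delta=1$ this is $(x^2,y^2,xz,yz,z^2)$, with Hilbert series $1+3t+t^2$.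

**Third test: $N\le2$.** For $N=1$, a zero-dimensional homogeneous ideal is $(x^d)$, already a monomial complete intersection. For $N=2$, let $I$ be zero-dimensional and homogeneous. An initial ideal of $I$ is a zero-dimensional monomial ideal with the same Hilbert function. So it suffices that *every proper zero-dimensional monomial ideal $M\subset k[x,y]$ is licci*. We use induction on $\lambda(M)$. Let $y^b$ be the pure power of $y$ among the minimal generators. All other minimal generators are divisible by $x$, so $M=(y^b)+x(M:x)$. If $M:x=R$, then $M=(x,y^b)$ is a complete intersection. Otherwise choose $m\ge1$ with $x^{m-1}\in M:x$ and apply Lemma 1 with $K=M:x$, $F_1=y^b$, $v=x$, $F_2=x^m$. This is allowed because $x^{m-1}\in K\setminus(y^b,x^m)$. So $M$ is linked in two steps to $M:x$. If $x^j$ is the least power of $x$ in $M$, then $x^{j-1}\in (M:x)\setminus M$, so $M:x$ has smaller colength, and by induction it is licci.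

Thus the answer is yes for $N\le 2$, even without assuming $I$ licci.

## Two attempts in three variables, and the ideal that defeats them

**Initial ideals.** In two variables we took any initial ideal. In three variables this breaks, because an initial ideal of even a complete intersection need not be licci. Take
$$(x^2,\;xy-z^2,\;y^2)\subset k[x,y,z].$$
Its only zero is the origin, so it is a complete intersection with Hilbert series $[2]^3=1+3t+3t^2+t^3$. It contains $xz^2=yx^2-x(xy-z^2)$ and likewise $yz^2$. It therefore contains $z^4=xy\,z^2-z^2(xy-z^2)$. For a monomial order with $xy>z^2$ the initial ideal contains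
$$M=(x^2,xy,y^2,xz^2,yz^2,z^4).$$
The monomials outside $M$ are $1;\,x,y,z;\,xz,yz,z^2;\,z^3$, which is the Hilbert series above, so $M$ is the whole initial ideal. We shall see after Lemma 4 that $M$ is not licci. The guess itself survives here, since $(x^2,y^2,z^2)$ has the right Hilbert function. What fails is the method.

**Copying the links.** Suppose $K'=vK+(F_1,F_2)$ as in Lemma 1, with degrees $d_1,d_2,\delta$, and suppose a licci monomial ideal $M_K$ with $H_{M_K}=H_K$ has been found. If $x^{d_1},y^{d_2}\in M_K$, put $M'=z^\delta M_K+(x^{d_1},y^{d_2})$. Choosing $c\geq1$ with $z^{c-1}\in M_K$, Lemma 1 applies with $F_3=z^c$. So $M'$ is licci, and $H_{M'}=H_{K'}$ by (1). The attempt stops exactly when $M_K$ has no two *pure* powers of degrees $d_1,d_2$ in different variables, although $K$ contains a regular sequence of those degrees.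

This can happen. Let
$$I_1=(x^4,\;y^{1000},\;xz^4,\;yz^4,\;z^{2004}),$$
itself a monomial ideal. It contains $x^8$ and $y^4z^4$, a regular sequence of degrees $8,8$. But its powers of $y$ start at $y^{1000}$ and its powers of $z$ at $z^{2004}$, so with $M_K=I_1$ the copying cannot be done. To continue with $F_1=x^8$ and $F_2=y^4z^4$ we need a form $v$ that vanishes on neither the $y$-axis nor the $z$-axis. No nonconstant monomial has this property, so take $v=(y+z)^{100}$. This gives the ideal of the main theorem. Put
$$\tau(I)=\dim_k\operatorname{Hom}_R(I,R/I)$$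
for a zero-dimensional ideal $I$.

**Theorem A.** In $k[x,y,z]$ let
$$I=(x^8,\;y^4z^4)+(y+z)^{100}\,(x^4,\;y^{1000},\;xz^4,\;yz^4,\;z^{2004}).$$
Then $I$ is zero-dimensional and homogeneously licci, but no licci monomial ideal of $k[x,y,z]$ (licci via arbitrary regular sequences) has the same Hilbert function. In fact no monomial ideal $M$ with $\tau(M)=3\lambda(M)$ has this Hilbert function.

**Theorem B.** Over any field, the question has a positive answer for all zero-dimensional homogeneously licci $I\subset k[x_1,\dots,x_N]$ if and only if $N\le2$.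

**Theorem C.** For a zero-dimensional monomial ideal $M\subset k[x,y,z]$: $M$ is licci $\iff\tau(M)=3\lambda(M)$.

So the guess is wrong. Failed attempts prove nothing; we need an obstruction that sees *all* licci monomial ideals at once. The plan is to show that the number $\tau-N\lambda$ does not change under links. For monomial ideals in three variables, its vanishing is so restrictive that $M$ becomes a stack of rectangles, and a stack of rectangles cannot have the Hilbert function of $I$.

## Homomorphisms into the quotient are counted by linkage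

Two values of $\tau$ by hand. Let $\mathfrak m=(x,y)\subset k[x,y]$ and $\varphi:\mathfrak m^2\to R/\mathfrak m^2$. From $y\varphi(x^2)=x\varphi(xy)$ and $y\varphi(xy)=x\varphi(y^2)$ the constant terms of all three values vanish. So $\varphi$ maps into $\mathfrak m/\mathfrak m^2$ and kills $\mathfrak m^3$, and any $k$-linear map $\mathfrak m^2/\mathfrak m^3\to\mathfrak m/\mathfrak m^2$ occurs. Hence $\tau=3\cdot2=6=2\lambda$. For $\mathfrak m=(x,y,z)$ the linear maps $\mathfrak m^2/\mathfrak m^3\to\mathfrak m/\mathfrak m^2$ already give $\tau(\mathfrak m^2)\ge 6\cdot3=18$, whereas $3\lambda(\mathfrak m^2)=12$.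

**Lemma 2.** If $I\sim J$ are zero-dimensional, then $\tau(I)-N\lambda(I)=\tau(J)-N\lambda(J)$. Consequently $\tau(I)=N\lambda(I)$ for every zero-dimensional licci ideal.

*Proof.* Let $\mathfrak f=(\mathbf f)$ be the linking ideal; its sequence has length $N$. Put $S=R/\mathfrak f$, $\mathfrak a=I/\mathfrak f$, $\mathfrak b=J/\mathfrak f$.

**Step 1: turn $\tau$ into the dimension of a tensor product.** The link says $\mathfrak b=0:\mathfrak a\cong\operatorname{Hom}_S(R/I,S)$ and $\mathfrak a=0:\mathfrak b\cong\operatorname{Hom}_S(R/J,S)$. Duality preserves dimension, so $\dim\mathfrak b=\lambda(I)$ and $\dim\mathfrak a=\lambda(J)$. Dualizing again, $\operatorname{Hom}_S(\mathfrak b,S)\cong R/I$. By Hom–tensor adjunction,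
$$\operatorname{Hom}_R(I,R/I)\cong\operatorname{Hom}_R(I,\operatorname{Hom}_S(\mathfrak b,S))\cong\operatorname{Hom}_S(I\otimes_R\mathfrak b,S),$$
and therefore $\tau(I)=\dim I\otimes_R\mathfrak b$. In the same way $\tau(J)=\dim\mathfrak a\otimes_RJ$.

**Step 2: compare both with the symmetric term $\mathfrak a\otimes\mathfrak b$.** Tensor $0\to\mathfrak f\to I\to\mathfrak a\to0$ with $\mathfrak b$, and $0\to\mathfrak f\to J\to\mathfrak b\to0$ with $\mathfrak a$:
$$\operatorname{Tor}_1^R(\mathfrak a,\mathfrak b)\xrightarrow{\alpha}\mathfrak f\otimes\mathfrak b\to I\otimes\mathfrak b\to\mathfrak a\otimes\mathfrak b\to0,$$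
$$\operatorname{Tor}_1^R(\mathfrak a,\mathfrak b)\xrightarrow{\beta}\mathfrak a\otimes\mathfrak f\to\mathfrak a\otimes J\to\mathfrak a\otimes\mathfrak b\to0.$$
Since $\mathfrak f/\mathfrak f^2\cong S^N$ and $\mathfrak b$ is an $S$-module, $\mathfrak f\otimes_R\mathfrak b\cong\mathfrak f/\mathfrak f^2\otimes_S\mathfrak b\cong\mathfrak b^N$, of dimension $N\lambda(I)$. Likewise $\mathfrak a\otimes\mathfrak f\cong\mathfrak a^N$ has dimension $N\lambda(J)$. Hence
$$\tau(I)-N\lambda(I)=\dim(\mathfrak a\otimes\mathfrak b)-\dim\operatorname{im}\alpha,\qquad \tau(J)-N\lambda(J)=\dim(\mathfrak a\otimes\mathfrak b)-\dim\operatorname{im}\beta .$$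

**Step 3: show $\dim\operatorname{im}\alpha=\dim\operatorname{im}\beta$.** The idea is to push both images into $\operatorname{Tor}_1(S,S)$. The sequence $0\to\mathfrak f\to I\to\mathfrak a\to0$ maps to $0\to\mathfrak f\to R\to S\to0$ by the inclusions, with the identity on $\mathfrak f$. By naturality of connecting maps, $\alpha$ is the composite
$$\operatorname{Tor}_1(\mathfrak a,\mathfrak b)\to\operatorname{Tor}_1(S,\mathfrak b)\to\mathfrak f\otimes\mathfrak b .$$
The second map is an isomorphism: $\operatorname{Tor}_1(R,\mathfrak b)=0$, and $\mathfrak f\otimes\mathfrak b\to R\otimes\mathfrak b=\mathfrak b$ is zero because $\mathfrak f\mathfrak b=0$. Similarly $\beta$ is the composite $\operatorname{Tor}_1(\mathfrak a,\mathfrak b)\to\operatorname{Tor}_1(\mathfrak a,S)\cong\mathfrak a\otimes\mathfrak f$.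

Under the connecting isomorphisms in the first variable, $\operatorname{Tor}_1(S,\mathfrak b)\to\operatorname{Tor}_1(S,S)$ becomes $\mathfrak f\otimes\mathfrak b\to\mathfrak f\otimes S$, that is, the inclusion $\mathfrak b^N\subseteq S^N$. It is injective. Under those in the second variable, $\operatorname{Tor}_1(\mathfrak a,S)\to\operatorname{Tor}_1(S,S)$ becomes the inclusion $\mathfrak a^N\subseteq S^N$, also injective. By bifunctoriality the two composites
$$\operatorname{Tor}_1(\mathfrak a,\mathfrak b)\to\operatorname{Tor}_1(S,\mathfrak b)\to\operatorname{Tor}_1(S,S),\qquad \operatorname{Tor}_1(\mathfrak a,\mathfrak b)\to\operatorname{Tor}_1(\mathfrak a,S)\to\operatorname{Tor}_1(S,S)$$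
agree. So $\operatorname{im}\alpha$ and $\operatorname{im}\beta$ are both isomorphic to the image of $\operatorname{Tor}_1(\mathfrak a,\mathfrak b)\to\operatorname{Tor}_1(S,S)$.

**Step 4: evaluate at a complete intersection.** All ideals in the linkage class of a zero-dimensional ideal are zero-dimensional. For a zero-dimensional complete intersection $I$, the module $I/I^2$ is free of rank $N$ over $R/I$, so $\operatorname{Hom}_R(I,R/I)=\operatorname{Hom}(I/I^2,R/I)\cong(R/I)^N$ and $\tau(I)=N\lambda(I)$. $\square$

Already $\mathfrak m^2\subset k[x,y,z]$ is not licci, since $18>12$.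

## Moving a monomial ideal apart

The failure at $\mathfrak m^2$ should spread: if a monomial ideal can be deformed so that $\mathfrak m^2$ appears at one point, and the rest contributes at least its share to $\tau$, then $\tau>3\lambda$. The deformation replaces each power $x_j^e$ by a product of $e$ linear forms.

As an example take $(x^2,xy,y^2)$, and replace $x^2$ by $x(x-1)$ and $y^2$ by $y(y-1)$. We get $(x(x-1),xy,y(y-1))$, the ideal of the three points $(0,0),(1,0),(0,1)$.

**Lemma 3 (distractions).** Let $M$ be a zero-dimensional monomial ideal and $c_{j,r}\in k$ ($1\le j\le N$, $r\ge1$). For $x^e=\prod x_j^{e_j}$ put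
$$D_t(x^e)=\prod_j\prod_{r=1}^{e_j}(x_j-c_{j,r}t),$$
and let $M_1$ be the $k$-span of $\{D_1(m):m\in M\}$, where $m$ runs over monomials. Then $M_1$ is an ideal of $R$, $\lambda(M_1)=\lambda(M)$ and $\tau(M_1)\le\tau(M)$. Moreover $\tau(M)\ge N\lambda(M)$.

*Proof.* **Step 1: build a flat family with fibers $M$ and $M_1$.** Each $D_t(x^e)$ equals $x^e$ plus $k[t]$-multiples of proper divisors of $x^e$, so the $D_t(m)$ form a $k[t]$-basis of $R[t]$. From the definition,
$$x_jD_t(x^e)=D_t(x_jx^e)+c_{j,e_j+1}\,t\,D_t(x^e).$$
Hence the $k[t]$-span $\mathcal M$ of $\{D_t(m):m\in M\}$ is an ideal of $R[t]$, and $B=R[t]/\mathcal M$ is free over $k[t]$ with basis $\{D_t(m):m\notin M\}$, of rank $\lambda(M)$. Setting $t=0$ gives $R/M$. Setting $t=1$ gives $R/M_1$, so $M_1$ is an ideal with $\lambda(M_1)=\lambda(M)$.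

**Step 2: semicontinuity of $\tau$.** Take a presentation $R[t]^{r_2}\to R[t]^{r_1}\to\mathcal M\to0$ with matrix $A$. Since $B$ is flat over $k[t]$, the sequence $0\to\mathcal M\to R[t]\to B\to0$ stays exact after base change. So the base-changed presentation presents the ideal of the fiber. Consequently $\operatorname{Hom}$ from the ideal of a fiber to its quotient ring is the kernel of the base change of the single map $A^{T}:B^{r_1}\to B^{r_2}$, a $k[t]$-linear map of finite free $k[t]$-modules. The rank of a matrix over $k[t]$ at $t=0$ is at most its rank over $k(t)$. So $\tau(M)$, the kernel dimension at $t=0$, is at least $\tau$ of the generic fiber.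

**Step 3: the generic fiber is $M_1$.** The automorphism $x_j\mapsto tx_j$ of $k(t)[x_1,\dots,x_N]$ sends $D_t(x^e)$ to $t^{|e|}D_1(x^e)$. So it carries the ideal of the generic fiber to $M_1\otimes_kk(t)$. Since $\tau$ is unchanged by field extension, $\tau(M_1)\le\tau(M)$.

**Step 4: $\tau(M)\ge N\lambda(M)$.** Extending $k$ changes neither $\tau$ nor $\lambda$, so let $k$ be infinite. Choose the $c_{j,r}$ distinct in $r$ for each fixed $j$. For $x^e\notin M$ let $P_e=(c_{1,e_1+1},\dots,c_{N,e_N+1})$. Then
$$D_1(x^m)(P_e)=\prod_j\prod_{r=1}^{m_j}(c_{j,e_j+1}-c_{j,r})$$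
is nonzero if and only if $m_j\le e_j$ for all $j$, that is, $x^m\mid x^e$. If $x^m\in M$ and $x^e\notin M$ this fails, so $M_1$ vanishes at the $\lambda(M)$ distinct points $P_e$. The radical ideal of these points has colength $\lambda(M)=\lambda(M_1)$, so $M_1$ equals it. At each point, with local ring $R_P$ and maximal ideal $\mathfrak n$, $\operatorname{Hom}(\mathfrak n,R_P/\mathfrak n)=\operatorname{Hom}_k(\mathfrak n/\mathfrak n^2,k)$ has dimension $N$. Hence $\tau(M)\ge\tau(M_1)=N\lambda(M)$. $\square$

## Licci monomial ideals in three variables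

We call a monomial *pure* if it is a power of a variable.

**Lemma 4.** Let $M\subset k[x,y,z]$ be a proper zero-dimensional monomial ideal with $\tau(M)=3\lambda(M)$. Then some variable divides all non-pure minimal monomial generators of $M$.

*Proof.* Suppose not. Let $x^A,y^B,z^C$ be the pure minimal generators.

**Step 1: find three mixed generators.** For each variable there is a non-pure minimal generator not divisible by it. So there are minimal generators
$$y^{b_1}z^{c_1},\qquad x^{a_2}z^{c_2},\qquad x^{a_3}y^{b_3}$$
with all displayed exponents $\ge1$. By minimality $a_i<A$, $b_i<B$, $c_i<C$, so $A,B,C\ge2$.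

**Step 2: choose a distraction that makes $\mathfrak m^2$ appear at the origin.** Apply Lemma 3 with $c_{x,1}=0$, $c_{x,r}=1$ for $2\le r\le A-1$, $c_{x,r}=0$ for $r\ge A$, and similarly for $y,z$ with $B,C$. The factor of $D_1(m)$ belonging to $x^i$ is
$$1\ (i=0),\qquad x(x-1)^{i-1}\ (1\le i\le A-1),\qquad x^{\,i-A+2}(x-1)^{A-2}\ (i\ge A).$$
Since $M_1$ contains $x^2(x-1)^{A-2}$ and the analogues in $y,z$, its support lies in $\{0,1\}^3$. At a point $\varepsilon\in\{0,1\}^3$, each of $x$ and $x-1$ is either a unit or the local coordinate. So every $D_1(m)$ is a unit times a monomial in the local coordinates, and $M_1$ is locally generated by monomials. Let $M^\varepsilon$ be the ideal they generate in the polynomial ring in the local coordinates. It contains a power of each coordinate (from $x^A,y^B,z^C$), or is the unit ideal. So its quotient is zero or already local, and is the localization of $R/M_1$ at $\varepsilon$. As $\operatorname{Hom}$ of finitely generated modules localizes,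
$$\lambda(M_1)=\sum_\varepsilon\lambda(M^\varepsilon),\qquad\tau(M_1)=\sum_\varepsilon\tau(M^\varepsilon).$$

**Step 3: identify $M^0$ at the origin.** Up to units, the factor of $x^i$ at the origin is $1$ for $i=0$, $x$ for $1\le i\le A-1$, and $x^2$ for $i=A$. So $x^A,y^B,z^C$ give $x^2,y^2,z^2\in M^0$, and the generators of Step 1 give $yz,xz,xy\in M^0$. Conversely, if $D_1(m)$ has order $\le1$ at the origin, then $m$ is $1$ or a pure power below $x^A$, $y^B$ or $z^C$, so $m\notin M$. Hence $M^0=\mathfrak m^2$ with $\mathfrak m=(x,y,z)$.

**Step 4: count.** We have $\lambda(\mathfrak m^2)=4$ and $\tau(\mathfrak m^2)\ge18$. At the other points $\tau(M^\varepsilon)\ge3\lambda(M^\varepsilon)$ by Lemma 3 (trivially for the unit ideal). Therefore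
$$\tau(M)\ge\tau(M_1)\ge18+3(\lambda(M)-4)=3\lambda(M)+6>3\lambda(M),$$
a contradiction. $\square$

Now $M=(x^2,xy,y^2,xz^2,yz^2,z^4)$, the initial ideal met earlier, is settled. Its non-pure minimal generators $xy,xz^2,yz^2$ have no common variable, so $\tau(M)\ne3\lambda(M)$, and $M$ is not licci by Lemma 2.

**Lemma 5.** Let $M\subset k[x,y,z]$ be a proper zero-dimensional monomial ideal with pure minimal generators $x^a,y^b,z^c$, all of whose non-pure minimal generators are divisible by $z$. Then $M=(x^a,y^b)+z(M:z)$. If $c\ge2$, then $M:z\neq R$, $M$ and $M:z$ are linked in two steps, and $\tau(M)-3\lambda(M)=\tau(M:z)-3\lambda(M:z)$.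

*Proof.* All minimal generators other than $x^a,y^b$ are divisible by $z$, hence lie in $z(M:z)$. The other inclusion is clear. If $c\ge2$, then $z\notin M$, so $K=M:z$ is proper. Apply Lemma 1 with $F_1=x^a$, $F_2=y^b$, $v=z$, $F_3=z^c$. All $F_i$ lie in $M\subseteq K$, and $z^{c-1}\in K\setminus(x^a,y^b,z^c)$. The ideal $K'$ of Lemma 1 is $zK+(x^a,y^b)=M$. The last equality is Lemma 2, applied to the two links. $\square$

*Example.* For $M=(x^2,y^2,xz,yz,z^2)$ we get $M:z=(x,y,z)$ and $M=(x^2,y^2)+z(x,y,z)$.

**Proof of Theorem C.** "$\Rightarrow$" is Lemma 2. For "$\Leftarrow$" use induction on $\lambda(M)$. By Lemma 4, after renaming variables, $z$ divides all non-pure minimal generators. If $c=1$, then $z$ itself is a generator, so there are no non-pure minimal generators, and $M=(x^a,y^b,z)$ is a complete intersection. If $c\ge2$, Lemma 5 links $M$ to $M:z$, which satisfies $\tau=3\lambda$ and has smaller colength because $z^{c-1}\in(M:z)\setminus M$. By induction $M:z$ is licci, hence so is $M$. $\square$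

## The ideal $I$ and its Hilbert function

Let $I_0=(x,y,z^{2000})$ and $I_1=z^4I_0+(x^4,y^{1000})=(x^4,y^{1000},xz^4,yz^4,z^{2004})$, so that $I=(y+z)^{100}I_1+(x^8,y^4z^4)$.

**From $I_0$ to $I_1$.** Lemma 1 applies with $K=I_0$, $F_1=x^4$, $F_2=y^{1000}$, $v=z^4$, $F_3=z^{2000}$. Clearly $(x^4,y^{1000},z^{2000})\ne I_0$.

**From $I_1$ to $I$.** Use Lemma 1 with $K=I_1$, $F_1=x^8$, $F_2=y^4z^4$, $v=(y+z)^{100}$, $F_3=y^{2004}+z^{2004}$. All $F_i$ are in $I_1$. A common zero of $F_1,F_2$ has $x=0$ and one of $y,z$ equal to $0$. Then $y+z=0$, or $y^{2004}+z^{2004}=0$, forces the other to vanish too. So $F_1,F_2,v$ and $F_1,F_2,F_3$ are regular sequences. Finally $x^4\in I_1$ is not in $(F_1,F_2,F_3)$, whose generators have degrees $8,8,2004$.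

All polynomials used are forms and $I_0$ is a complete intersection. So $I$ is zero-dimensional and homogeneously licci. Applying (1) twice, $H_{I_1}=[4][1000][4]+t^4[2000]$ and
$$H:=H_I=[8][8][100]+t^{100}[4][4][1000]+t^{104}[2000]. \tag{2}$$
Let $\Delta H=(1-t)H$, and write $H(d)$, $\Delta H(d)$ for coefficients. From $(1-t)[n]=1-t^n$,
$$\Delta H=[8][8]-t^{100}\bigl([8][8]-[4][4]-t^4\bigr)-t^{1100}[4][4]-t^{2104}. \tag{3}$$
We read off five facts, using that $[8][8]$ has degree $14$ and coefficient sum $64$, and $[4][4]$ has degree $6$ and coefficient sum $16$.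

* (i) $H(d)=\binom{d+2}2$ for $d\le7$, because $\Delta H(d)=d+1$ there.
* (ii) $\Delta H(15)=0$.
* (iii) $H(d)=17$ for $114\le d\le1099$, since $64-(64-17)=17$.
* (iv) In degrees $\ge1000$ we have $-\Delta H=t^{1100}[4][4]+t^{2104}$, supported in $\{1100,\dots,1106\}\cup\{2104\}$.
* (v) $H(d)=1$ for $1106\le d\le2103$, and $H(d)=0$ for $d\ge2104$.

So $H$ rises, stays at $17$ for a long time, drops to $1$ within seven degrees, stays at $1$ for a long time, and drops to $0$.

## No stack of rectangles has this Hilbert function

Suppose $M\subset k[x,y,z]$ is a monomial ideal with Hilbert series $H$ and $\tau(M)=3\lambda(M)$. By Lemma 2 this covers every licci monomial ideal with Hilbert function $H$. We derive a contradiction. Put $s=2103$.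

The strategy: the long tail of ones singles out a variable $z$. Lemmas 4 and 5 then force each slice of $M$ at constant power of $z$ to be a rectangle. The plateau $17$ must be built from rectangles with sides $P\times Q$ and from very long thin ones. The quick drop (iv) excludes the long ones. What is left is $PQ=17$, and since $17$ is prime a side of length $17$ contradicts fact (ii).

**Step 1. The tail picks out a variable.** For $1106\le d\le s$ let $m_d$ be the unique monomial of degree $d$ outside $M$, which exists by (v). If $d\ge1107$, every divisor of $m_d$ of degree $d-1$ lies outside $M$, so equals $m_{d-1}$. Two different variables dividing $m_d$ would give two different divisors, so only one variable divides $m_d$. Since $m_{d-1}\mid m_d$, it is the same variable for all $d$. Rename it $z$: then $m_d=z^d$ for $1106\le d\le s$. Thus $z^s\notin M$, $z^{s+1}\in M$, and $xz^{1105},\,yz^{1105}\in M$, as these have degree $1106$ and differ from $z^{1106}$.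

**Step 2. The slices are rectangles.** Let $N_i$ be the ideal of $k[x,y]$ spanned by the monomials $u$ with $uz^i\in M$. Then $N_0\subseteq N_1\subseteq\cdots$, $N_i\ne k[x,y]$ for $i\le s$, and $N_{s+1}=k[x,y]$. For instance, for $I_1$ the slices are $(x^4,y^{1000})$ for $i\le3$ and $(x,y)$ for $4\le i\le2003$.

*Claim: $N_i=(x^{a_i},y^{b_i})$ with $a_i,b_i\ge1$ for $0\le i\le s$.*

Let $p$ and $q$ be minimal with $xz^p\in M$ and $yz^q\in M$; by Step 1, $p,q\le1105$. Put $i^*=\min(p,q)$ and $M_i=M:z^i$. We show by induction that $\tau(M_i)=3\lambda(M_i)$ for $i\le i^*$ and that $N_i$ has the claimed form for $i<i^*$. For $i=0$ the equality is the hypothesis.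

Let $i<i^*$ with $\tau(M_i)=3\lambda(M_i)$. Then $M_i$ is proper, as $z^i\notin M$. The monomial $xz^{p-i}$ lies in $M_i$ and $p-i\ge1$. Moreover $z^{p-i}\notin M_i$ because $z^p\notin M$, and $xz^{p-i-1}\notin M_i$ by minimality of $p$. So $xz^{p-i}$ is a non-pure minimal generator of $M_i$, and in the same way so is $yz^{q-i}$. By Lemma 4 one variable divides all non-pure minimal generators of $M_i$; dividing both of these, it must be $z$. By Lemma 5, $M_i=(x^{a_i},y^{b_i})+zM_{i+1}$ for some $a_i,b_i\ge1$, so $N_i=(x^{a_i},y^{b_i})$. The pure power of $z$ among the minimal generators of $M_i$ is $z^{s+1-i}$ with $s+1-i\ge2$, so Lemma 5 also gives $\tau(M_{i+1})=3\lambda(M_{i+1})$.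

For $i^*\le i\le s$ the ideal $N_i$ contains $x$ or $y$, contains powers of both, and is proper. So it is $(x,y^{b})$ or $(x^{a},y)$, which has the claimed form.

Consequently
$$H=\sum_{i=0}^st^i[a_i][b_i],\qquad a_0\ge a_1\ge\dots\ge a_s\ge1,\quad b_0\ge b_1\ge\dots\ge b_s\ge1. \tag{4}$$
By (i), $M$ contains no monomial of degree $\le7$, so $a_0,b_0\ge8$. Also, whenever $i=0$ or $a_i<a_{i-1}$, the monomial $x^{a_i}z^i$ is a minimal generator of $M$: indeed $x^{a_i-1}\notin N_i$, and for $i\ge1$, $x^{a_i}\notin N_{i-1}$. The same holds for $y^{b_i}z^i$ when $i=0$ or $b_i<b_{i-1}$.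

**Step 3. A gap in the degrees of generators.** We claim that every minimal generator of $M$ has degree $\le114$ or $\ge1100$. Recall from Macaulay's theorem: if the Hilbert function of a homogeneous ideal has value $h\le d$ in degree $d$, then its value in degree $d+1$ is at most $h$. Indeed, the $d$-th binomial expansion of $h$ is then $\binom dd+\binom{d-1}{d-1}+\cdots$ with $h$ terms, and its growth is again $h$. Let $114\le d\le1098$. By (iii), $H(d)=17\le d$, so the ideal generated by the elements of $M$ of degree $\le d$ has Hilbert function at most $17$ in degree $d+1$. A minimal generator of $M$ of degree $d+1$ would give $H(d+1)\le16$, contradicting (iii). So degrees $115,\dots,1099$ contain no minimal generators.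

**Step 4. What the plateau $17$ is made of.** If $a_0,b_0\ge115$, all $115$ monomials of degree $114$ in $x,y$ lie outside $M$, contradicting $H(114)=17$. Swapping $x$ and $y$ if necessary, assume $a_0\le114$; so all $a_i\le114$. Let $\kappa=\#\{i:b_i\ge115\}$, so $b_i\ge115$ if and only if $i<\kappa$. The rows $i<\kappa$ are the long ones.

*Long rows are very long.* For $i<\kappa$ let $i'\le i$ be minimal with $b_{i'}=b_i$. Then $y^{b_i}z^{i'}$ is a minimal generator of degree $\ge115$, hence $\ge1100$ by Step 3. So $b_i\ge1100-i'\ge1100-i$; in particular $b_0\ge1100$ if $\kappa\ge1$.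

*There are few of them.* If $\kappa\ge18$, then for $0\le i\le17$ we have $b_i\ge1083>500-i$, so $y^{500-i}z^i\notin M$ and $H(500)\ge18$, a contradiction to (iii). So $\kappa\le17$, $b_i\ge1084$ for $i<\kappa$, and $a_i,b_i\le114$ for $i\ge\kappa$.

*The other rows are constant for a long time.* Let $115\le i\le985$. If $a_i<a_{i-1}$, then $x^{a_i}z^i$ is a minimal generator of degree at least $1+115=116$ and at most $113+985=1098$, contradicting Step 3. Since $i-1\ge114\ge\kappa$, also $b_{i-1}\le114$, and $b_i<b_{i-1}$ is excluded in the same way. So $(a_i,b_i)=(P,Q)$ is constant for $114\le i\le985$.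

*Count the monomials $x^\alpha y^\beta z^i\notin M$ of degree $600$.* In a row $i<\kappa$, each $\alpha<a_i\le114$ determines $\beta=600-i-\alpha$, with $0\le\beta<1084\le b_i$. So this row contributes $a_i$. In a row $i\ge\kappa$ we have $\alpha,\beta\le113$, so $\alpha+\beta\le226$ and $374\le i\le600$. There $(a_i,b_i)=(P,Q)$, and each $(\alpha,\beta)\in[0,P)\times[0,Q)$ occurs exactly once, with $i=600-\alpha-\beta$. By (iii),
$$17=\sum_{i<\kappa}a_i+PQ. \tag{5}$$

**Step 5. There are no long rows: $\kappa=0$.** We compare how $H$ can decrease. Multiply (4) by $1-t$, using $(1-t)[b_i]=1-t^{b_i}$ in the rows $i<\kappa$ and summation by parts in the others: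
$$\begin{aligned}\Delta H={}&\sum_{i<\kappa}\bigl(t^i[a_i]-t^{i+b_i}[a_i]\bigr)+t^\kappa[a_\kappa][b_\kappa]\\&-\sum_{i=\kappa+1}^st^i\bigl([a_{i-1}][b_{i-1}]-[a_i][b_i]\bigr)-t^{s+1}[a_s][b_s].\end{aligned}$$
The terms with positive sign, $t^i[a_i]$ for $i<\kappa$ and $t^\kappa[a_\kappa][b_\kappa]$, have degree at most $17+226<1000$. The differences $[a_{i-1}][b_{i-1}]-[a_i][b_i]$ have nonnegative coefficients, because the $a_i$ and $b_i$ do not increase. So in degrees $\ge1000$, coefficientwise,
$$-\Delta H\ge\sum_{i<\kappa}t^{i+b_i}[a_i].$$
If $\kappa\ge1$, the term $t^{b_0}[a_0]$ with $b_0\ge1100$ and $a_0\ge8$ makes $-\Delta H$ nonzero in the eight consecutive degrees $b_0,\dots,b_0+7$. But by (iv) its support in degrees $\ge1000$ lies in $\{1100,\dots,1106\}\cup\{2104\}$, which contains no eight consecutive integers. Hence $\kappa=0$.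

This is where the two sizes $8$ and $4$ in the construction meet. The initial part $[8][8]$ forces $a_0\ge8$, so a long row would end over at least eight degrees, while the drop $t^{1100}[4][4]$ lasts only seven.

**Step 6. The prime $17$ gives the contradiction.** Now (5) reads $PQ=17$, so $Q=17$ or $P=17$. Suppose $Q=17$. Since the $b_i$ do not increase, $b_i\ge17$ for all $i\le985$. Then
$$\Delta H=\sum_{i=0}^st^i[a_i](1-t^{b_i})\equiv\sum_{i\le16}t^i[a_i]\pmod{t^{17}},$$
and the coefficient of $t^{15}$ is
$$\Delta H(15)=\#\{i\le15:\ a_i>15-i\}\ge1,$$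
because $i=15$ qualifies: $a_{15}\ge1$. This contradicts (ii). If $P=17$, then $a_i\ge17$ for $i\le985$, and $\Delta H=\sum_it^i[b_i](1-t^{a_i})\equiv\sum_{i\le16}t^i[b_i]\pmod{t^{17}}$ gives $\Delta H(15)\ge1$ in the same way, since $b_{15}\ge1$. This proves Theorem A, and the answer to the question is **no**. $\square$

## Every number of variables

**Proof of Theorem B.** For $N\le2$ the positive answer was proved in the third test above. For $N=3$ the negative answer is Theorem A. Let $N\ge4$, put $R'=k[x_1,x_2,x_3]$, and let $I\subset R'$ be the ideal of Theorem A.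

**Step 1: carry $I$ up to $R$.** Let $\tilde I=IR+(x_4,\dots,x_N)$. If $\mathbf f$ links two ideals of $R'$, then $\mathbf f,x_4,\dots,x_N$ links the ideals of $R$ obtained by adjoining $x_4,\dots,x_N$, because $R/(\mathbf f,x_4,\dots,x_N)=R'/(\mathbf f)$ and colon ideals correspond. So $\tilde I$ is homogeneously licci. It is zero-dimensional with $R/\tilde I=R'/I$, so its Hilbert function is $H$.

**Step 2: bring a monomial competitor down to $R'$.** Let $M\subset R$ be a licci monomial ideal with Hilbert function $H$. Since $H(1)=3$ by (i), $M$ contains exactly $N-3$ of the variables. After renumbering, $M=M'R+(x_4,\dots,x_N)$ with $M'\subset R'$ monomial with Hilbert function $H$. Write $X=(x_4,\dots,x_N)$. As $R'$-modules,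
$$M=M'\oplus\bigoplus_{j\ge4}x_jR'\oplus X^2,\qquad M^2=M'^2\oplus\bigoplus_{j\ge4}x_jM'\oplus X^2,$$
so $M/M^2\cong M'/M'^2\oplus(R'/M')^{N-3}$ over $R/M=R'/M'$. Applying $\operatorname{Hom}(-,R/M)$,
$$\tau(M)=\tau(M')+(N-3)\lambda(M').$$

**Step 3: conclude.** By Lemma 2, $\tau(M)=N\lambda(M)=N\lambda(M')$. Hence $\tau(M')=3\lambda(M')$, and $M'$ is a monomial ideal of $k[x_1,x_2,x_3]$ with Hilbert function $H$. This contradicts the last statement of Theorem A. So the answer is negative for every $N\ge3$ and every field $k$. $\square$
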